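# Points and lines in a sparse random grid: $C_{4k}$ cannot be removed cheaply from $C_{4k+t}$-free graphs

## Removing an even cycle at the cost of a constant factor

Take a graph $G$ with no cycle of length $2k$, and suppose you want to destroy all cycles of a shorter even length $2\ell$ by deleting edges. How many edges must go? The answer one would first guess is that a constant fraction of the edges can always be saved. For odd cycles this is a textbook fact: every graph has a bipartite subgraph with at least half of its edges. For even cycles the guess is a conjecture of Verstraëte.

**Conjecture A.** For any fixed integers $2\le \ell<k$ there is a constant $c>0$ such that every $C_{2k}$-free graph $G$ contains a $C_{2\ell}$-free subgraph with at least $c\,|E(G)|$ edges.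

Here "$F$-free" means that there is no copy of $F$ as a subgraph, induced or not. We say that Conjecture A *does not hold for $C_{2\ell}$ and $C_{2k}$*, with $\ell<k$, if for this one pair no such $c>0$ exists. The shorter cycle is forbidden in the subgraph, the longer one in $G$.

Let us test the guess on $C_{2k}$-free graphs that contain many copies of $C_{2\ell}$. The disjoint union of many copies of $K_{2k-1}$ has no $C_{2k}$. A spanning tree of each clique saves $2k-2$ of its $(2k-1)(k-1)$ edges, a fraction $\frac{2}{2k-1}$, and leaves no cycle at all. Next, $K_{k-1,N}$ has no $C_{2k}$, because such a cycle needs $k$ vertices on each side. Keeping one edge at each of the $N$ vertices on the large side saves a fraction $\frac1{k-1}$, and what remains is a union of stars. Finally, for $\ell=2$ the guess is correct for every $k>2$, by a theorem of Kühn and Osthus (2004).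

The second example contains a general remark, which we will use later.

**Observation 1.** Let $G$ be bipartite with classes $P,Q$, and let every vertex of $P$ have degree at most $d$, where $d\ge1$. Then $G$ has an acyclic subgraph with at least $|E(G)|/d$ edges. If every vertex of $P$ has degree exactly $d$, there is one with exactly $|E(G)|/d$ edges.

Indeed, keep one edge at each non-isolated vertex of $P$. The result is a union of stars centered in $Q$. The number of edges kept is the number of non-isolated vertices of $P$. This is at least $|E(G)|/d$, with equality when all degrees in $P$ equal $d$.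

So graphs with a class of bounded degree cannot refute Conjecture A for any pair. A refutation needs, for every $c>0$, its own graph, and in bipartite examples the degrees on both sides must exceed $1/c$ somewhere. Still, Conjecture A is known not to hold for $C_8$ and $C_{10}$. David Conlon, Eion Mulrenin and Cosmin Pohoata, in "Two counterexamples to a conjecture about even cycles" (arXiv:2603.24515, 2026), say that more is "likely", without proving it: for any positive integer $t\equiv 2\pmod 4$ there should exist $k_0$ such that Conjecture A does not hold for $C_{4k}$ and $C_{4k+t}$ for any $k\ge k_0$. These notes prove that statement, with $k_0=(t+6)/4$.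

## Lengths modulo 4 and the subdivided $K_{n,n}$

The condition $t\equiv 2\pmod 4$ says that the length we forbid in $G$ is $2$ modulo $4$, while the length we want to be unable to remove is $0$ modulo $4$. Is there a cheap way to build a graph whose cycle lengths are all divisible by $4$? Yes. Take a bipartite graph $F$ and subdivide every edge once. A cycle of length $m$ in $F$ becomes a cycle of length $2m$, every cycle of the subdivision arises in this way, and $m$ is even. So the subdivision is $C_{4k+t}$-free for all $t\equiv2\pmod 4$ simultaneously.

Try this with $F=K_{n,n}$, and call the subdivision $S$. It has $2n^2$ edges, and its subdivision vertices have degree $2$, so by Observation 1 half of the edges can be saved. But essentially no more than half can. To see this, let $H\subseteq S$ have at least $\frac{1+\varepsilon}{2}\cdot 2n^2=(1+\varepsilon)n^2$ edges. Each edge of $K_{n,n}$ contributes at most two half-edges to $H$, so at least $\varepsilon n^2$ edges of $K_{n,n}$ have both halves in $H$. By the Kővári–Sós–Turán theorem, for fixed $k\ge 2$ and $\beta>0$, every subgraph of $K_{n,n}$ with at least $\beta n^2$ edges contains $K_{k,k}$ once $n$ is large, and hence contains $C_{2k}$. With $\beta=\varepsilon$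 we get a $C_{2k}$ all of whose half-edges are in $H$, that is, a $C_{4k}$ in $H$.

So $S$ does not refute Conjecture A, but it forces $c\le\frac12$. What produced the $\frac12$ is that a subdivision vertex has degree $2$: keeping one edge at each is safe, while keeping noticeably more means keeping both edges at many of them. To get $\frac1d$ in place of $\frac12$, we should replace the subdivision vertices by vertices of degree $d$, in such a way that any two of the $d$ edges play the role of the two half-edges.

## Points and axis-parallel lines of $[n]^d$

The edges of $K_{n,n}$ are the points of the square grid $[n]^2$, and its vertices are the $n$ rows and $n$ columns. So $S$ is the incidence graph between points and axis-parallel lines of the square. In this form the generalization is immediate.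

**Definition.** Let $X=[n]^d$ with $d\ge2$, $n\ge 2$. A *line of direction $i$* is a set of $n$ points of $X$ obtained by fixing all coordinates except the $i$-th. For $A\subseteq X$, let $G_A$ be the bipartite graph whose classes are $A$ and the set of all lines, where $x\in A$ is adjacent to a line $L$ if $x\in L$.

Through each point there is exactly one line of each direction, so every $x\in A$ has degree exactly $d$ in $G_A$ and
$$|E(G_A)|=d\,|A|. \tag{1}$$

**Definition.** For $1\le i<j\le d$, a *plane of type $ij$* is a set $\Pi$ of $n^2$ points of $X$ obtained by fixing all coordinates except $i$ and $j$.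

There are $n^{d-2}$ planes of each type, and the planes of one type partition $X$. Inside $\Pi$ there are $n$ lines of direction $i$ and $n$ of direction $j$. Each point of $\Pi$ is on exactly one of each, and two lines of $\Pi$ with different directions meet in exactly one point. So the points of $\Pi$ correspond bijectively to the edges of a $K_{n,n}$ whose vertices are the $2n$ lines. For $B\subseteq \Pi$ let $F_B$ be the corresponding bipartite graph with $|B|$ edges. A $C_{2k}$ in $F_B$ consists of $2k$ distinct lines (its vertices) and $2k$ distinct points of $B$ (its edges), and following it around gives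

$$\text{a } C_{4k} \text{ in } G_B \text{ that uses only incidences of directions } i \text{ and } j. \tag{2}$$

For example, let $B$ be the four corners of an axis-parallel rectangle in $\Pi$. Then $F_B$ is a $C_4$, and the four corners with the four lines carrying the sides form a $C_8$ in $G_B$.

**The full grid cannot be thinned below $\frac1d$.** Let $\varepsilon>0$, and let $H\subseteq G_X$ have at least $\frac{1+\varepsilon}{d}|E(G_X)|=(1+\varepsilon)n^d$ edges. We claim that $H$ contains a $C_{4k}$ if $n$ is large. Let $B$ be the set of points with at least two edges in $H$. A point outside $B$ has at most one edge in $H$, and a point of $B$ has at most $d$, so $(1+\varepsilon)n^d\le n^d+(d-1)|B|$ and $|B|\ge \varepsilon n^d/d$. For some pair $i<j$, at least $|B|/\binom d2\ge 2\varepsilon n^d/d^3$ points have both their direction-$i$ edge and their direction-$j$ edge in $H$. Averaging over the $n^{d-2}$ planes of type $ij$, one plane contains at least $\frac{2\varepsilon}{d^3}n^2$ such points. By Kővári–Sós–Turán the corresponding bipartite graph contains a $C_{2k}$, and by (2) we find a $C_{4k}$ in $G_X$. All its edges are incidences of directions $i,j$ at the chosen points, so they lie in $H$.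

So the grid handles the subgraph side for every $k$. What about the side that says $G$ is $C_{4k+t}$-free? We need to understand cycles in $G_X$.

**Lemma 2.** A cycle of length $2m$ in $G_X$ can be written $x_1L_1x_2L_2\cdots x_mL_m$ with $m\ge2$, the points $x_i$ distinct, the lines $L_i$ distinct, and $x_i,x_{i+1}\in L_i$, indices modulo $m$. Let $\delta_i$ be the direction of $L_i$ and let $D=\{\delta_1,\dots,\delta_m\}$. Then:

(a) $\delta_i\ne\delta_{i+1}$ for all $i$ (indices modulo $m$), so $|D|\ge2$;

(b) if $|D|=2$, then $m$ is even; hence if $m$ is odd, then $|D|\ge3$;

(c) every direction in $D$ occurs at least twice among $\delta_1,\dots,\delta_m$, so $m\ge 2|D|$;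

(d) for each $s\ge2$, the number of cycles of length $2m$ in $G_X$ with $|D|\ge s$ is at most $d^m\,n^d\,n^{m-s}$.

*Proof.* The written form is that of a cycle in a bipartite graph without multiple edges.

(a) $L_i$ and $L_{i+1}$ are different lines that both contain $x_{i+1}$. Only one line of each direction passes through a point, so their directions differ.

(b) If only two directions occur, then by (a) they alternate around the cyclic sequence, so its length $m$ is even.

(c) Read the cycle as a closed walk on the points: step $i$ goes from $x_i$ to $x_{i+1}$ and changes no coordinate other than $\delta_i$. It does change coordinate $\delta_i$, since $x_i\ne x_{i+1}$. The walk is closed, so a coordinate that is changed once must be changed again to recover its value.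

(d) Fix the sequence $(\delta_i)$, for which there are at most $d^m$ choices, and fix $x_1$, for which there are $n^d$. The point $x_{i+1}$ is determined by $x_i$ and the value of its coordinate $\delta_i$, and $L_i$ is determined by $x_i$ and $\delta_i$. So $x_1$, the directions and these $m$ values determine the cycle. The values are not all free. For $r\in D$ consider the last $i$ with $\delta_i=r$. After this step coordinate $r$ does not change any more, and the walk returns to $x_1$, so the value chosen at this step must be the $r$-th coordinate of $x_1$. This removes one free value for each $r\in D$, and at most $n^{m-|D|}\le n^{m-s}$ choices remain. $\square$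

Now $4k+t=2m$ with $m$ odd, so by (b) a cycle of this length uses at least three directions, and by (c) it has $m\ge6$, hence $m\ge7$. So the full grid has no $C_{10}$, for any $n$ and $d$. Together with the thinning bound for $k=2$, this shows that Conjecture A does not hold for $C_8$ and $C_{10}$: given $c>0$, take $\varepsilon=1$, $d>2/c$ and $n$ large. Up to here no randomness is needed.

But the full grid goes no further. Let $d\ge3$, $r\ge2$ and $n\ge r+1$, and use three coordinates, the others being fixed. Walk up a staircase
$$(1,1,1),(2,1,1),(2,2,1),(3,2,1),\dots,(r,r,1),(r+1,r,1),$$
then go to $(r+1,1,1)$ in direction $2$, to $(r+1,1,2)$ in direction $3$, to $(1,1,2)$ in direction $1$, and back to $(1,1,1)$ in direction $3$. There are $2r$ steps in the layer with third coordinate $1$ and three more, so $m=2r+3$. The points are distinct. The lines of direction $1$ in the lower layer have second coordinate $1,\dots,r$; those of direction $2$ have first coordinate $2,\dots,r+1$; the remaining line of direction $1$ is in the upper layer; and the two lines of direction $3$ are different. So all lines are distinct, and this is a cycle of length $2m=4r+6$. For large $n$ the full grid therefore contains $C_{14},C_{18},C_{22},\dots$,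 that is, every $C_{4k+t}$ with $t\equiv 2\pmod 4$ and $4k+t\ge14$. Already for the pair $C_{12}$, $C_{14}$ we must do something else.

## Sparse random points: a third direction costs a factor $n$

Part (d) of Lemma 2 shows what to exploit. Prescribing the number of directions costs freedom: of cycles of length $2m$ there are at most about $n^{d+m-2}$ with two directions, and at most about $n^{d+m-3}$ with three or more. The cycles that we want have two directions, and the cycles of length $2$ modulo $4$ have at least three. So choose the points at random with a small probability $p$, and tune $p$ so that the two-direction cycles of length $4k$ remain abundant while the three-direction cycles of length up to $4k+t$ become so rare that we can delete a point from each.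

Write $p=n^{-1+\eta}$ with $0<\eta<1$, let $A\subseteq X$ contain each point independently with probability $p$, and let $\mu=pn^d=\mathbb E|A|$. A cycle of length $2m$ has $m$ distinct points, so it survives in $G_A$ with probability $p^m$. By Lemma 2(d), the expected number of cycles of length $2m$ in $G_A$ with $|D|\ge s$ is at most
$$d^m n^{d+m-s}p^m=d^m\,(n^dp)\,n^{m-s}\,n^{(m-1)(-1+\eta)}=d^m\mu\,n^{1-s+(m-1)\eta}. \tag{3}$$
This is $o(\mu)$, so that deleting a point from each such cycle costs almost nothing, when $(m-1)\eta<s-1$. With $s=3$ the condition is $(m-1)\eta<2$. With $s=2$ and $m=2k$, the case of the $4k$-cycles we want to keep, we must be on the other side, $(2k-1)\eta>1$ (leaving the boundary case aside): if $(2k-1)\eta<1$, then in expectation $G_A$ has only $o(\mu)$ cycles of length $4k$, and deleting a point from each removes nearly no edges.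

So take $\eta$ slightly larger than $\frac1{2k-1}$. Then $(m-1)\eta<2$ for $m-1$ up to nearly $4k-2$. The doubled exponent in the three-direction condition is what buys cycle lengths from $4k$ up to nearly $8k$. A convenient value is
$$\eta=\frac{2}{4k-3},\qquad\text{for which}\qquad \frac1{2k-1}<\eta<\frac1{2k-2}, \tag{4}$$
because $\frac1\eta=2k-\frac32$. Here is the result.

**Theorem 3.** Let $k\ge 2$, $d\ge 2$ be integers and $0<\varepsilon\le 1$. There is a finite bipartite graph $G$ with at least one edge such that

(P1) every cycle of $G$ of length at most $8k-6$ has length divisible by $4$ and at least $4k$;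

(P2) every subgraph of $G$ with at least $\frac{1+\varepsilon}{d}|E(G)|$ edges contains a $C_{4k}$;

(P3) $G$ has an acyclic subgraph with exactly $\frac1d|E(G)|$ edges (so the constant in (P2) is sharp for $G$ up to $\varepsilon$).

**Corollary 4.** Let $t\equiv 2\pmod 4$ be positive. Conjecture A does not hold for $C_{4k}$ and $C_{4k+t}$ for every $k\ge k_0:=(t+6)/4$.

*Proof of Corollary 4 from Theorem 3.* Since $t\equiv2\pmod 4$ and $t\ge2$, the number $k_0$ is an integer and $k_0\ge2$. Let $k\ge k_0$, so $t\le 4k-6$. Suppose that some $c>0$ works for this pair. Choose an integer $d\ge2$ with $d>2/c$ and apply Theorem 3 with $\varepsilon=1$. Now $4k+t\le 8k-6$ and $4k+t$ is not divisible by $4$, so $G$ is $C_{4k+t}$-free by (P1). By the choice of $c$ it has a $C_{4k}$-free subgraph with at least $c\,|E(G)|>\frac2d|E(G)|$ edges, where the strict inequality uses $|E(G)|>0$. This contradicts (P2). $\square$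

For fixed $k\ge2$, one family of graphs (with $d$ growing) treats all $t\equiv 2\pmod 4$ with $2\le t\le 4k-6$ at once, and these graphs have no cycle shorter than $4k$. For $t=2$ we get all $k\ge2$, and $k_0=2$ is optimal there, since for $k=1$ the pair is $C_4$, $C_{4+t}$, for which Conjecture A holds by Kühn and Osthus (2004). The case $k=2$, $t=2$ is the known pair $C_8$, $C_{10}$.

## Even cycles in every dense subgraph of a random graph

In the full grid, Kővári–Sós–Turán guaranteed a $C_{2k}$ in every subset of a plane with positive density. With sparse random points we need the same for every subset of $A\cap\Pi$ of positive relative density. Having many copies of $C_{2k}$ in $F_{A\cap\Pi}$ is not by itself enough: they must be spread so well that no small set of deletions hits them all. For this we use one theorem as a black box. Let $G_{N,p}$ be the random graph on $N$ vertices in which each pair is an edge independently with probability $p$, and write $e(\cdot)$ for the number of edges.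

**Theorem 5** (Haxell, Kohayakawa, Łuczak, *Turán's extremal problem in random graphs: forbidding even cycles*, J. Combin. Theory Ser. B 64 (1995) 273–287). For every integer $l\ge2$ and every $\gamma>0$ there is $C=C(l,\gamma)$ such that, if $p=p(N)\ge C N^{-(2l-2)/(2l-1)}$, then with probability tending to $1$ as $N\to\infty$ every subgraph of $G_{N,p}$ with at least $\gamma\,e(G_{N,p})$ edges contains a $C_{2l}$.

The exponent is the natural one. The expected number of copies of $C_{2l}$ is at most $N^{2l}p^{2l}$, and the expected number of edges is about $N^2p/2$. The ratio of $N^{2l}p^{2l}$ to $N^2p$ is $N^{2l-2}p^{2l-1}$, which equals $1$ at $p=N^{-(2l-2)/(2l-1)}$. Since $\frac{2l-2}{2l-1}=1-\frac1{2l-1}$, for $l=k$ the condition on $p=n^{-1+\eta}$ with $N=2n$ amounts to $\eta>\frac1{2k-1}$, up to the boundary case. This is the condition we met in (3).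

There is one difficulty in using Theorem 5. It says "with probability tending to $1$" and gives no rate, while there are $\binom d2n^{d-2}$ planes. So a union bound cannot show that all planes are good at once. We will show instead that the bad planes together carry only a small proportion of the points of $A$.

## Proof of Theorem 3

Fix $k,d,\varepsilon$. Let $\eta$ be as in (4), $p=n^{-1+\eta}$, $\mu=pn^d$, and let $A\subseteq X=[n]^d$ be random as above. Since $0<\eta<1$, we have $0<p\le1$. Asymptotics are as $n\to\infty$, and $\mu=n^{d-1+\eta}\to\infty$. Put
$$\beta=\frac{\varepsilon}{2d^3},\qquad\text{so that}\qquad 0<\beta\le\frac1{16}.$$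

**Step 1: deleting few points to obtain (P1).** The purpose is to find $A'\subseteq A$, almost all of $A$, such that $G_{A'}$ has the right short cycles. With the notation of Lemma 2, call a cycle of length $2m$ in $G_X$ *bad* if either

* (a) $m\le 4k-3$ and $|D|\ge3$, or
* (b) $m\le 2k-1$ and $|D|=2$.

By (3) with $s=3$, for each $m\le 4k-3$ the expected number of bad cycles of length $2m$ of kind (a) in $G_A$ is at most
$$d^m\mu\,n^{-2+(m-1)\eta}\le d^m\mu\,n^{-2+(4k-4)\eta}=o(\mu),$$
since $(4k-4)\eta=2(2k-2)\eta<2$ by (4). By (3) with $s=2$, for each $m\le2k-1$ the expected number of kind (b) is at most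
$$d^m\mu\,n^{-1+(m-1)\eta}\le d^m\mu\,n^{-1+(2k-2)\eta}=o(\mu),$$
again by (4). Only finitely many values of $m$ occur, and their number does not depend on $n$, so the expected number of bad cycles in $G_A$ is $o(\mu)$. From each bad cycle of $G_A$ select one of its points by some fixed rule, and let $A'$ be $A$ without the selected points. Then
$$\mathbb E|A\setminus A'|=o(\mu). \tag{5}$$

We check that $G_{A'}$ satisfies (P1), whatever the outcome of $A$. A cycle of $G_{A'}$ is a cycle of $G_A$, and it is not bad, because every bad cycle of $G_A$ has lost a point. Take a cycle of length $2m\le 8k-6$ in $G_{A'}$. Then $m\le4k-3$, so $|D|\ge3$ is excluded by (a), and $|D|=2$ by Lemma 2(a). By Lemma 2(b), $m$ is even, so $2m$ is divisible by $4$. By (b), $m\le2k-1$ is excluded, so $2m\ge4k$.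

**Step 2: a single plane is good with probability $1-o(1)$.** We now transfer Theorem 5 to one plane. If $\Pi$ is a plane, then $F_{A\cap\Pi}$ is the random bipartite graph $G(n,n,p)$, because the points of $\Pi$ are the edges of a $K_{n,n}$ and each is kept independently with probability $p$. Call $\Pi$ *deficient* if there is a set $B\subseteq A\cap\Pi$ with $|B|\ge\beta pn^2$ such that $F_B$ is $C_{2k}$-free. The probability of this is the same for all planes; call it $\pi_n$. We claim that
$$\pi_n\to0. \tag{6}$$

Realize $G(n,n,p)$ as the set of edges of $G_{2n,p}$ between two fixed halves of the vertex set. Apply Theorem 5 with $l=k$, $\gamma=\beta/3$, $N=2n$; as a function of $N\ge2$ the edge probability is $(N/2)^{-1+\eta}$. The hypothesis holds for large $n$, since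
$$\frac{n^{-1+\eta}}{(2n)^{-(2k-2)/(2k-1)}}=2^{(2k-2)/(2k-1)}\,n^{\eta-1/(2k-1)}\to\infty$$
by (4), so that $p\ge C(2n)^{-(2k-2)/(2k-1)}$ for any constant $C$ once $n$ is large. Hence with probability $1-o(1)$ every subgraph of $G_{2n,p}$ with at least $\frac\beta3e(G_{2n,p})$ edges contains a $C_{2k}$.

It remains to compare $e(G_{2n,p})$ with $pn^2$. Its expectation is $p\binom{2n}2=pn(2n-1)<2pn^2$, and its variance is at most this expectation. By Chebyshev,
$$\mathbb P\big(e(G_{2n,p})>3pn^2\big)\le\frac{2pn^2}{(pn^2)^2}=\frac{2}{pn^2}\to0,$$
because $pn^2=n^{1+\eta}\to\infty$. When both events hold, a subgraph of $G(n,n,p)$ with at least $\beta pn^2$ edges is a subgraph of $G_{2n,p}$ with at least $\beta pn^2\ge\frac\beta3e(G_{2n,p})$ edges, so it contains a $C_{2k}$. This proves (6).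

**Step 3: deficient planes carry few points.** This replaces the union bound that we do not have. Let $W$ be the sum of $|A\cap\Pi|$ over all deficient planes $\Pi$ of all types. For one plane, $|A\cap\Pi|$ is binomial with mean $pn^2$ and variance at most $pn^2$, so $\mathbb E|A\cap\Pi|^2\le(pn^2)^2+pn^2$. By Cauchy–Schwarz,
$$\mathbb E\big[|A\cap\Pi|\,\mathbf 1_{\Pi\text{ deficient}}\big]\le\sqrt{\mathbb E|A\cap\Pi|^2\;\pi_n}\le\sqrt{\big((pn^2)^2+pn^2\big)\pi_n}=o(pn^2),$$
where the last step uses $pn^2\to\infty$ and (6). The bound is the same for all $\binom d2n^{d-2}$ planes. Summing,
$$\mathbb E W\le\binom d2n^{d-2}\cdot o(pn^2)=o(\mu). \tag{7}$$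

**Step 4: fixing the set of points.** We need one outcome of $A$ for which all the estimates hold. The variance of $|A|$ is at most $\mu$, so Chebyshev gives $\mathbb P(|A|<(1-\beta)\mu)\le\frac{1}{\beta^2\mu}\to0$. By Markov with (5) and (7), the probabilities that $|A\setminus A'|>\beta\mu$ or that $W>\beta\mu$ also tend to $0$. So for some large $n$ we can fix $A$ with
$$|A|\ge(1-\beta)\mu,\qquad|A\setminus A'|\le\beta\mu,\qquad W\le\beta\mu. \tag{8}$$
Let $G=G_{A'}$. By (8),
$$|A'|\ge(1-2\beta)\mu\ge\tfrac12\mu>0, \tag{9}$$
and $|E(G)|=d|A'|>0$ by (1). Property (P1) was shown in Step 1. Property (P3) is Observation 1 with $P=A'$, all of whose vertices have degree exactly $d$.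

**Step 5: property (P2).** The argument is the one from the full grid, except that we must avoid the deficient planes. Let $H\subseteq G$ have at least $\frac{1+\varepsilon}d|E(G)|=(1+\varepsilon)|A'|$ edges. For $x\in A'$ let $D_H(x)$ be the set of directions of the lines joined to $x$ in $H$ (empty if $x$ is not a vertex of $H$), and let $B=\{x\in A':|D_H(x)|\ge2\}$. Since $|D_H(x)|\le1$ outside $B$ and $|D_H(x)|\le d$ on $B$,
$$(1+\varepsilon)|A'|\le e(H)=\sum_{x\in A'}|D_H(x)|\le|A'|+(d-1)|B|,$$
so $|B|\ge\varepsilon|A'|/d$. Each $x\in B$ has some pair $i<j$ in $D_H(x)$. By pigeonhole there is a pair $i<j$ for which the set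
$$B_{ij}=\{x\in A':\{i,j\}\subseteq D_H(x)\}$$
satisfies, using $\binom d2\le\frac{d^2}2$ and (9),
$$|B_{ij}|\ge\frac{|B|}{\binom d2}\ge\frac{2\varepsilon|A'|}{d^3}\ge\frac{\varepsilon\mu}{d^3}=2\beta\mu .$$

The planes of type $ij$ partition $X$. Since $B_{ij}\subseteq A'\subseteq A$, at most $W\le\beta\mu$ points of $B_{ij}$ lie in deficient planes of type $ij$. So at least $\beta\mu=n^{d-2}\cdot\beta pn^2$ points of $B_{ij}$ lie in non-deficient planes of type $ij$. There are at most $n^{d-2}$ of these, so one of them, $\Pi$, satisfies $|B_{ij}\cap\Pi|\ge\beta pn^2$.

Now $B_{ij}\cap\Pi$ is a subset of $A\cap\Pi$ of size at least $\beta pn^2$, and $\Pi$ is not deficient. So the bipartite graph $F_{B_{ij}\cap\Pi}$ contains a $C_{2k}$. Note that deficiency was defined through all subsets of $A\cap\Pi$, so the passage from $A$ to $A'$, which destroys independence, does no harm. By (2) we obtain a $C_{4k}$ in $G$ whose edges are incidences of directions $i$ and $j$ at points of $B_{ij}$. By the definition of $B_{ij}$ all these edges belong to $H$. So $H$ contains a $C_{4k}$, which is (P2). $\blacksquare$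

## Cycles of length $8k-2$ and the limit of the parameters

Corollary 4 covers exactly the pairs with $k\ge2$ and $t\le 4k-6$. The next value in the residue class is $t=4k-2$, with cycles of length $8k-2$, that is, $m=4k-1$. For three-direction cycles of this length the bound (3) is $d^m\mu\,n^{-2+(4k-2)\eta}$, and it is $o(\mu)$ only if $\eta<\frac1{2k-1}$. Step 2, however, used $\eta>\frac1{2k-1}$ to apply Theorem 5. The two conditions on $p$ are incompatible, so the choice of parameters used here stops working at this length, and nothing is claimed about pairs with $k\ge2$ and $t\ge4k-2$.
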